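# Groups all of whose actions are sofic need not be LERA

Throughout, groups are countable discrete groups and actions are actions on countable discrete sets. The commutator is $[x,y]=xyx^{-1}y^{-1}$.

## 1. Sofic actions, separability, amenable quotients

For a finite set $\Omega$, the normalized Hamming distance on $\mathrm{Sym}(\Omega)$ is $d(\sigma,\tau)=|\{\omega:\sigma(\omega)\ne\tau(\omega)\}|/|\Omega|$.

**Definition (sofic action).** Let $\alpha:G\curvearrowright X$ be an action, $\Omega$ a finite set, and $\varphi:G\to\mathrm{Sym}(\Omega)$ a map, not necessarily a homomorphism.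

1. $\varphi$ is *unital* if $\varphi(1_G)=1$.
2. For finite $D\subseteq G$ and $\epsilon>0$, $\varphi$ is *$(D,\epsilon)$-multiplicative* if $d(\varphi(gh),\varphi(g)\varphi(h))<\epsilon$ for all $g,h\in D$.
3. For finite $D\subseteq G$, $E\subseteq X$ and $\epsilon>0$, $\varphi$ is a *$(D,E,\epsilon)$-orbit approximation of $\alpha$* if there are a finite set $B$, a subset $\Omega_0\subseteq\Omega$ with $|\Omega_0|>(1-\epsilon)|\Omega|$ and, for each $\omega\in\Omega_0$, an injective map $\pi_\omega:E\hookrightarrow B$, such that
$$\pi_{\varphi(g)\omega}(x)=\pi_\omega(\alpha(g^{-1})x)$$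
for all $\omega\in\Omega_0$, $g\in D$, $x\in E$ with $\varphi(g)\omega\in\Omega_0$ and $\alpha(g^{-1})x\in E$.
4. $\alpha$ is *sofic* if for all finite $D\subseteq G$, $E\subseteq X$ and all $\epsilon>0$ there are a finite set $\Omega$ and a map $\varphi:G\to\mathrm{Sym}(\Omega)$ that is unital, $(D,\epsilon)$-multiplicative, and a $(D,E,\epsilon)$-orbit approximation of $\alpha$.

Think of $\pi_\omega$ as a chart of the window $E$, seen from the point $\omega$. When $\omega$ moves by $g$, the chart moves by $g^{-1}$. I write $gx$ for $\alpha(g)x$.

*Example: $\mathbb Z$ translating $\mathbb Z$.* Given $D,E$, choose $n>\max E-\min E$. Let $\Omega=B=\Omega_0=\mathbb Z/n$, let $\varphi(k)$ be translation by $k$, and let $\pi_\omega(x)=x-\omega \bmod n$. Then $\varphi$ is a homomorphism, each $\pi_\omega$ is injective on $E$, and $\pi_{\omega+g}(x)=x-\omega-g=\pi_\omega(x-g)$.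

*Example: what the definition forces.* Let $G$ act on itself by left translation, let $1\ne g\in D$ and $E\supseteq\{1,g^{-1}\}$. If $\omega\in\Omega_0$ and $\varphi(g)\omega=\omega$, then $\pi_\omega(1)=\pi_{\varphi(g)\omega}(1)=\pi_\omega(g^{-1})$, against injectivity. So $\varphi(g)$ fixes fewer than $\epsilon|\Omega|$ points. By contrast, for the action of $G$ on one point, a one-point $\Omega$ is enough.

**Definition (LERF).** $G$ is *LERF* if every finitely generated subgroup of $G$ is an intersection of finite-index subgroups of $G$.

*Example.* $\mathbb Z$ is LERF: $m\mathbb Z$ has finite index for $m\ne0$, and $0=\bigcap_{n\ge1} n\mathbb Z$. Finitely generated free groups are LERF. This is part of M. Hall's theorem (1949; see also Burns 1969), which says moreover that a finitely generated subgroup of a free group of finite rank is a free factor of a finite-index subgroup.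

**Definition (strongly co-amenable).** A subgroup $H\le G$ is *strongly co-amenable in $G$* if its normal core $\bigcap_{g\in G}gHg^{-1}$ is co-amenable in $G$, that is, if the quotient of $G$ by the normal core of $H$ is amenable.

*Example.* A finite-index subgroup is strongly co-amenable, since its core has finite index. In the free group $F_2=\langle a,b\rangle$, the subgroup $\langle a\rangle$ is not: $\langle a\rangle\cap b\langle a\rangle b^{-1}=1$, so the core is trivial, and $F_2$ is not amenable.

**Definition (LERA).** $G$ is *locally extended residually amenable*, or *LERA*, if for every finitely generated $H\le G$ there is a decreasing sequence of strongly co-amenable subgroups $H_i\le G$ with $H=\bigcap_iH_i$.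

*Examples.* If $G$ is amenable it is LERA: all its quotients are amenable, so $H_i=H$ works. If $G$ is LERF it is LERA. Indeed, for $H=G$ take $H_i=G$. Otherwise list $G\setminus H$ as $g_1,g_2,\dots$ (with repetitions if it is finite), choose finite-index $U_n\supseteq H$ with $g_n\notin U_n$, and put $H_n=U_1\cap\dots\cap U_n$.

**Definition (residually amenable).** $G$ is *residually amenable* if for every $g\neq1$ there is $N\trianglelefteq G$ with $G/N$ amenable and $g\notin N$.

*Example.* A residually finite group is residually amenable. A LERA group is residually amenable: apply LERA to $H=\{1\}$ and let $N_i$ be the core of $H_i$. Then $G/N_i$ is amenable and $\bigcap N_i\le\bigcap H_i=1$.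

**Definition (wreath product).** $A\wr B=\big(\bigoplus_BA\big)\rtimes B$, where $B$ permutes the coordinates by left translation. Write $A_b$ for the copy of $A$ at $b\in B$, so that $bA_1b^{-1}=A_b$, $cA_bc^{-1}=A_{cb}$, and $A_b$ commutes with $A_c$ for $b\ne c$.

*Example.* $\mathbb Z/2\wr\mathbb Z$ is generated by $a\in A_1$ of order $2$ and a generator $t$ of $\mathbb Z$; the elements $t^kat^{-k}$ are commuting involutions that generate $\bigoplus_{\mathbb Z}\mathbb Z/2$.

## 2. Does soficity of all actions force LERA?

The problem comes from David Gao, "All actions of LERF groups on sets are sofic", arXiv:2402.17150 (2024). The known fact stated with it is: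

$$\text{if } G \text{ is LERA, then all actions of } G \text{ are sofic; in particular this holds for LERF and for amenable groups.}\tag{1}$$

The question is the converse. If $G$ is finitely generated and all its actions are sofic, is $G$ necessarily LERA?

The answer is no. For any finite nonabelian group $A$ (such as $S_3$), the group $A\wr F_2$ is finitely generated, all its actions are sofic, and it is not LERA; it is not even residually amenable.

## 3. Finite quotients handle every action of a LERF group

The simplest groups are the finite ones. If $G$ is finite, take $\Omega=\Omega_0=G$ with $\varphi$ left translation, $B=GE$, and $\pi_\omega(x)=\omega^{-1}x$. Then $\pi_{g\omega}(x)=\omega^{-1}g^{-1}x=\pi_\omega(g^{-1}x)$.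

The LERF part of (1) is the only part that we shall use, and the same formula proves it. Let $G$ be LERF, $G\curvearrowright X$, and let $D$, $E=\{e_1,\dots,e_m\}$ (distinct points) and $\epsilon$ be given. Choose a representative $x_o$ in each of the finitely many orbits $o$ that meet $E$, let $H_o=\mathrm{Stab}(x_o)$, and write $e_j=u_jx_{o(j)}$.

**Step 1: make stabilizers finitely generated.** Let $H_o'$ be generated by the finitely many elements $u_l^{-1}g^{-1}u_j$ with $g\in D$, $g^{-1}e_j=e_l$, $o(j)=o$ (then $o(l)=o$ too). These fix $x_o$, so $H'_o\le H_o$.

**Step 2: make them of finite index, keeping the points of $E$ apart.** If $j\ne l$ and $o(j)=o(l)=o$, then $u_l^{-1}u_j\notin H_o$, since otherwise $e_j=e_l$. So $u_l^{-1}u_j\notin H_o'$. As $G$ is LERF, there is a finite-index $U_o\supseteq H_o'$ that avoids these finitely many elements. Let $Y=\bigsqcup_oG/U_o$, a finite $G$-set, and $\bar e_j=u_jU_{o(j)}$. The $\bar e_j$ are distinct. If $g\in D$ and $g^{-1}e_j=e_l$, then $g^{-1}\bar e_j=u_l(u_l^{-1}g^{-1}u_j)U_{o(j)}=\bar e_l$.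

**Step 3: use the finite group that acts on $Y$.** Let $\Omega=\Omega_0$ be the image of $G$ in $\mathrm{Sym}(Y)$, let $\varphi(g)$ be left translation by the image of $g$, let $B=Y$ and $\pi_\omega(e_j)=\omega^{-1}\bar e_j$. Then $\varphi$ is a homomorphism and $\pi_\omega$ is injective. If $g\in D$ and $g^{-1}e_j=e_l$, then $\pi_{\varphi(g)\omega}(e_j)=\omega^{-1}g^{-1}\bar e_j=\omega^{-1}\bar e_l=\pi_\omega(g^{-1}e_j)$. $\square$

Here $\varphi$ was an honest homomorphism, which is more than the definition asks.

## 4. Amenable quotients of $A\wr B$ kill $[A,A]$

**Theorem 3.** If $A$ is nonabelian and $B$ is nonamenable, then $A\wr B$ is not residually amenable, hence not LERA.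

**Proof.** Let $G=A\wr B$, let $\pi:G\to B$ be the projection, and let $N\trianglelefteq G$ with $G/N$ amenable.

**Step 1: $N$ contains an element that moves the coordinates.** If $\pi(N)=1$, then $N\le\ker\pi$, so $B=G/\ker\pi$ is a quotient of the amenable group $G/N$, hence amenable, a contradiction. So there is $n=fw\in N$ with $f\in\bigoplus_BA$ and $1\ne w\in B$.

**Step 2: $[A_1,A_1]\le N$.** Let $a,a'\in A_1$. Since $A_w$ is normal in $\bigoplus_BA$,
$$nan^{-1}=f(waw^{-1})f^{-1}\in fA_wf^{-1}=A_w .$$
As $w\ne1$, this commutes with $a'\in A_1$. As $n\in N$, also $nan^{-1}\equiv a\pmod N$. Hence $[a,a']\equiv[nan^{-1},a']=1\pmod N$.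

**Step 3: conclusion.** Since $[A_1,A_1]\ne1$ lies in every $N\trianglelefteq G$ with $G/N$ amenable, $G$ is not residually amenable. If $G$ were LERA, there would be $H_i\le G$ with $\bigcap H_i=1$ whose cores $N_i\le H_i$ satisfy $G/N_i$ amenable and $\bigcap N_i=1$. But $1\ne[A_1,A_1]\le\bigcap N_i$. $\square$

So $G=A\wr F_2$, with $A$ finite nonabelian, is not LERA. Can Section 3 still show that its actions are sofic? Let $G$ translate itself and take $E=\{1,a\}$ with $1\ne a\in[A_1,A_1]$. Step 2 of Section 3 needs a finite-index $U\le G$ with $a\notin U$. There is none: the core $N$ of $U$ has finite, hence amenable, quotient, so $a\in N\le U$. Even a strongly co-amenable $U$ would contain $a$. This is the exact point at which the method stops.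

A second natural try is to write $G$ as a directed union of better subgroups. But $G$ is finitely generated, so one member of the union contains all generators and equals $G$.

What remains is to approach $G$ from above, by groups that map to $G$ without being subgroups of it. This has a chance because the definition of a sofic action tests only finitely many products in $G$ and does not ask $\varphi$ to be a homomorphism. The proof of Theorem 3 uses $[A_1,A_w]=1$ for a $w$ over which one has no control. A group in which only some of these relations hold may have many finite quotients.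

## 5. Soficity of all actions passes to direct limits

Recall that a directed system consists of groups $G_i$, indexed by a directed set, and compatible homomorphisms $f_{ij}:G_i\to G_j$ for $i\le j$. Its direct limit $G$ comes with maps $p_i:G_i\to G$, $p_jf_{ij}=p_i$, such that every element of $G$ is in some $p_i(G_i)$, and if $p_i(x)=p_i(y)$ then $f_{ij}(x)=f_{ij}(y)$ for some $j\ge i$. Injectivity of the $f_{ij}$ is not required.

**Presentations.** Suppose $G_i=\langle S_i\mid R_i\rangle$, with $S_i\subseteq S_j$ and $R_i\subseteq R_j$ for $i\le j$, and the maps are induced by the inclusions. Then the direct limit is $\langle\bigcup S_i\mid\bigcup R_i\rangle$. Indeed, a homomorphism from either group to a group $Q$ is the same thing as a map $\bigcup S_i\to Q$ that sends all relators in $\bigcup R_i$ to $1$.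

*Example.* Let $G_n=\langle a,t\mid a^2,\ [a,t^kat^{-k}]\ (1\le k\le n)\rangle$, with the maps $a\mapsto a$, $t\mapsto t$. The limit is $\langle a,t\mid a^2,[a,t^kat^{-k}]\ (k\ge1)\rangle=\mathbb Z/2\wr\mathbb Z$.

**Theorem 1.** If $G$ is the direct limit of a directed system of countable groups (connecting maps arbitrary homomorphisms), each having all actions sofic, and $G$ is countable, then all actions of $G$ are sofic.

**Proof.** Let $\alpha:G\curvearrowright X$, finite $D\subseteq G$, $E\subseteq X$, and $\epsilon>0$ be given.

**Step 1: lift the finite part of the multiplication table that is tested.** Put $D^*=\{1\}\cup D\cup DD$. We want an index $i$ and a map $D^*\to G_i$, $g\mapsto\hat g$, with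
$$p_i(\hat g)=g,\qquad \hat1=1,\qquad \widehat{gh}=\hat g\hat h\quad(g,h\in D).\tag{2}$$
Each element of the finite set $D^*$ lifts to some $G_j$; move these lifts to a common $G_{i_0}$, lifting $1$ to $1$. The finitely many required equalities hold after applying $p_{i_0}$, so each holds in some later group. Choose $i\geq i_0$ beyond all of these.

**Step 2: pull the action back.** Let $G_i$ act on $X$ by $\alpha_i=\alpha\circ p_i$. By hypothesis this action is sofic. With $\hat D=\{\hat g:g\in D\}$, there is $\varphi_i:G_i\to\mathrm{Sym}(\Omega)$ that is unital, $(\hat D,\epsilon)$-multiplicative, and a $(\hat D,E,\epsilon)$-orbit approximation of $\alpha_i$, witnessed by $\Omega_0$, $B$, $\pi_\omega$.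

**Step 3: push the approximation down.** Define $\varphi(g)=\varphi_i(\hat g)$ for $g\in D^*$ and $\varphi(g)=1$ otherwise. Then $\varphi$ is unital. For $g,h\in D$, by (2),
$$d(\varphi(gh),\varphi(g)\varphi(h))=d(\varphi_i(\hat g\hat h),\varphi_i(\hat g)\varphi_i(\hat h))<\epsilon .$$
If $\omega\in\Omega_0$, $g\in D$, $x\in E$, $\varphi(g)\omega\in\Omega_0$ and $\alpha(g^{-1})x\in E$, then $\alpha_i(\hat g^{-1})x=\alpha(g^{-1})x\in E$, so
$$\pi_{\varphi(g)\omega}(x)=\pi_{\varphi_i(\hat g)\omega}(x)=\pi_\omega(\alpha_i(\hat g^{-1})x)=\pi_\omega(\alpha(g^{-1})x).$$
So $\alpha$ is sofic. $\square$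

**Variant: a model action with finitely generated stabilizers.** One can replace $\alpha_i$ by an action with finitely many orbits and finitely generated stabilizers, as in Step 1 of Section 3. With $x_o,H_o,u_j$ as there, lift $D^*\cup\{u_1,\dots,u_m\}$ so that (2) holds. Let $H_o^{(i)}\le G_i$ be generated by the elements $\hat u_l^{-1}\hat g^{-1}\hat u_j$ with $g\in D$, $g^{-1}e_j=e_l$, $o(j)=o$. Then $p_i(H_o^{(i)})\le H_o$. Let $G_i$ act on $X_i=\bigsqcup_oG_i/H^{(i)}_o$ and put $\hat e_j=\hat u_jH^{(i)}_{o(j)}$. If $g\in D$ and $g^{-1}e_j=e_l$, then $\hat g^{-1}\hat e_j=\hat u_l(\hat u_l^{-1}\hat g^{-1}\hat u_j)H^{(i)}_{o(j)}=\hat e_l$. If $\hat e_j=\hat e_l$, then $o(j)=o(l)=o$ and $\hat u_l^{-1}\hat u_j\in H_o^{(i)}$; applying $p_i$ gives $u_l^{-1}u_j\in H_o$, so $e_j=e_l$. Now take an approximation of $G_i\curvearrowright X_i$ for $\hat D$, $\hat E=\{\hat e_j\}$, $\epsilon$ with charts $\pi^i_\omega$, define $\varphi$ as in Step 3 and $\pi_\omega(e_j)=\pi_\omega^i(\hat e_j)$. Then, in the situation tested in the definition, with $x,g^{-1}x\in E$, $\pi_{\varphi(g)\omega}(x)=\pi^i_\omega(\hat g^{-1}\hat x)=\pi^i_\omega(\widehat{g^{-1}x})=\pi_\omega(g^{-1}x)$.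

It remains to write $A\wr F_2$ as a direct limit of LERF groups.

## 6. Finite groups with stable letters are LERF

Let $K$ be a group and, for $t$ in a set $T_0$, let $\theta_t:C_t\to C_t'$ be an isomorphism between subgroups of $K$. The *multiple HNN extension* is
$$\Gamma=\langle K,T_0\mid tct^{-1}=\theta_t(c)\ (t\in T_0,\ c\in C_t)\rangle ,$$
where the multiplication table of $K$ is understood among the relations. For $K=\mathbb Z/2$ and one letter, it is $\mathbb Z/2*\mathbb Z$ if $C_t=1$, and $\mathbb Z/2\times\mathbb Z$ if $C_t=K$.

By basic Bass–Serre theory (Serre, *Trees*), $\Gamma$ acts without inversions on a tree whose vertices are the cosets $\gamma K$ and whose edges are the cosets $\gamma C_t$, $t\in T_0$, with $\gamma C_t$ joining $\gamma K$ to $\gamma t^{-1}K$. The vertex stabilizers are the conjugates of $K$. Also, a group that acts freely and without inversions on a tree is free.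

**Lemma A.** Let $K$ be a finite group, $T_0$ a finite set, and for $t\in T_0$ let $\theta_t:C_t\to C'_t$ be an isomorphism between subgroups of $K$. Then the multiple HNN extension $\Gamma$ is finitely generated, virtually free, and LERF.

**Proof.** $\Gamma$ is generated by the finite set $K\cup T_0$.

**Step 1: a finite quotient that is injective on $K$.** Let $\lambda:K\to\mathrm{Sym}(K)$ be left translation. View $K$ as a $C_t$-set in two ways: $c\cdot k=ck$ and $c\cdot k=\theta_t(c)k$. Both are free with $|K|/|C_t|$ orbits, so they are isomorphic: there is $\tau_t\in\mathrm{Sym}(K)$ with $\tau_t(ck)=\theta_t(c)\tau_t(k)$, that is, $\tau_t\lambda(c)\tau_t^{-1}=\lambda(\theta_t(c))$ for $c\in C_t$. So $\lambda$ extends to $\rho:\Gamma\to\mathrm{Sym}(K)$ with $\rho(t)=\tau_t$.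

**Step 2: $\Gamma$ is virtually free.** $\ker\rho$ has finite index. If $\gamma k\gamma^{-1}\in\ker\rho$ with $k\in K$, then $\lambda(k)=\rho(k)=1$ and $k=1$. So $\ker\rho$ meets every vertex stabilizer trivially, acts freely on the tree, and is free. It is finitely generated, being of finite index in a finitely generated group. By M. Hall's theorem $\ker\rho$ is LERF.

**Step 3: LERF passes to finite-index overgroups.** Let $\Gamma_0\le\Gamma$ be LERF of finite index and $H\le\Gamma$ finitely generated. The profinite topology on $\Gamma$ has the cosets of finite-index subgroups as a basis; finite-index subgroups are closed in it, because their complements are unions of cosets, and translations are homeomorphisms. Now $H\cap\Gamma_0$ has finite index in $H$, so it is finitely generated, hence an intersection of finite-index subgroups of $\Gamma_0$. These have finite index in $\Gamma$, so $H\cap\Gamma_0$ is closed in $\Gamma$. As a finite union of cosets of $H\cap\Gamma_0$, $H$ is closed too. Finally, if $H$ is closed and $g\notin H$, there is a normal finite-index $N\trianglelefteq\Gamma$ with $gN\cap H=\emptyset$, and $HN$ is a finite-index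 subgroup that contains $H$ but not $g$. So $H$ is an intersection of finite-index subgroups. Apply this with $\Gamma_0=\ker\rho$. $\square$

## 7. Locally finite by free: the counterexample

**Theorem 2.** If $G=L\rtimes F$ is countable with $L$ locally finite and $F$ free, then all actions of $G$ are sofic.

**Proof.** Let $T$ be a free basis of $F$.

**Step 1: the approximating groups.** For a finite subgroup $K\le L$ and a finite $T_0\subseteq T$, put
$$G_{K,T_0}=\langle K,T_0\mid tkt^{-1}=\theta_t(k)\ (t\in T_0,\ k\in K\cap t^{-1}Kt)\rangle ,$$
where $\theta_t:K\cap t^{-1}Kt\to K\cap tKt^{-1}$ is conjugation by $t$ in $G$. So we keep only those conjugation relations that take place inside $K$. By Lemma A, $G_{K,T_0}$ is finitely generated and LERF. By (1), all its actions are sofic.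

**Step 2: they form a directed system.** If $K\le K'$ and $T_0\subseteq T_0'$, each relation of $G_{K,T_0}$ is a relation of $G_{K',T_0'}$, so the inclusion of generators induces a homomorphism. The pairs are directed: for finite $K,K'\le L$ the subgroup $\langle K,K'\rangle$ is finite, as $L$ is locally finite.

**Step 3: the limit has generators $L\sqcup T$, with the multiplication table of $L$ and $tlt^{-1}=\theta_t(l)$ for all $l\in L$, $t\in T$.** Here $\theta_t(l)=tlt^{-1}$ computed in $G$. By Section 5 we take the union of the presentations. Every $l\in L$ lies in a finite subgroup, every product $ll'$ is seen in $K=\langle l,l'\rangle$, and the relation $tlt^{-1}=\theta_t(l)$ occurs once $K\ni l,\,tlt^{-1}$, for instance for $K=\langle l,\theta_t(l)\rangle$.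

**Step 4: this presents $G$.** Let $\tilde G$ be the presented group and $q:\tilde G\to G$ the obvious surjection. Since $\theta_t$ is an automorphism of $L$, the relations give $tLt^{-1}=L$ for the image of $L$ in $\tilde G$. So every element of $\tilde G$ has the form $lw$ with $l$ in this image and $w$ a word in $T^{\pm1}$. If $q(lw)=1$ in $L\rtimes F$, then $l=1$ and $w=1$ in $F$, so $w$ reduces freely to the empty word and $lw=1$ in $\tilde G$. Thus $q$ is an isomorphism, and Theorem 1 applies. $\square$

*Example.* Let $G=A\wr F_2$, $A$ finite, $F_2$ free on $s,t$, $L=\bigoplus_{F_2}A$, $T_0=\{s,t\}$. For $K=A_1$ we have $K\cap t^{-1}Kt=A_1\cap A_{t^{-1}}=1$ and likewise for $s$, so $G_{K,T_0}=A*F_2$. For $K=A_1\times A_t$, $K\cap t^{-1}Kt=(A_1\times A_t)\cap(A_{t^{-1}}\times A_1)=A_1$, while $K\cap s^{-1}Ks=(A_1\times A_t)\cap(A_{s^{-1}}\times A_{s^{-1}t})=1$. So $G_{K,T_0}=\langle A,s,t\mid[A,tAt^{-1}]=1\rangle$. Each stage imposes more commutation, each is residually finite (LERF with $H=1$), and for nonabelian $A$ the limit is not.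

**Corollary (answer to the problem).** Let $A$ be a finite nonabelian group. Then $A\wr F_2$ is finitely generated, all its actions are sofic, and it is neither LERA nor residually amenable.

**Proof.** It is generated by $A_1$ and a basis of $F_2$. The group $\bigoplus_{F_2}A$ is locally finite, so all actions are sofic by Theorem 2. As $F_2$ is nonamenable, Theorem 3 gives the rest. $\square$

## 8. Trees with locally finite stabilizers

In Theorem 2, $G=L\rtimes F$ acts on the Cayley tree of $F$ through the projection to $F$, with all vertex stabilizers equal to $L$. The tree may be arbitrary.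

**Theorem 4.** Every countable group acting without inversions on a tree with locally finite vertex stabilizers has all actions sofic.

Recall from Bass–Serre theory that such a group $G$ is the fundamental group of a graph of groups: a connected oriented graph $\Gamma$ with a maximal tree $T$, vertex groups $G_v$ (here vertex stabilizers, so locally finite), edge groups $G_e$, and, for $e$ from $v$ to $w$, injections $i_e:G_e\to G_v$ and $j_e:G_e\to G_w$. The generators of $G$ are $\bigsqcup_vG_v$ and letters $t_e$. The relations are those of the $G_v$, together with $t_e\,i_e(k)\,t_e^{-1}=j_e(k)$ for $k\in G_e$, and $t_e=1$ for $e\in T$. *Example:* one vertex and loops $e$ give a multiple HNN extension; one edge with two ends gives the amalgam $G_v*_{G_e}G_w$.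

**Proof.** **Step 1: finite data.** Consider data consisting of a finite connected subgraph $\Gamma_0\subseteq\Gamma$ such that $T\cap\Gamma_0$ is a maximal tree of $\Gamma_0$, finite subgroups $K_v\le G_v$ for vertices $v\in\Gamma_0$, and finite subgroups $K_e\le G_e$ for edges $e\in\Gamma_0$, with $i_e(K_e)$ and $j_e(K_e)$ contained in the corresponding $K_v$'s. Each datum is a finite graph of finite groups; let $G_{\mathrm{dat}}$ be its fundamental group, presented as above with the maximal tree $T\cap\Gamma_0$. Order the data by inclusion.

**Step 2: the data are directed.** Given two data, take the union of the two subgraphs and add the finite subtree of $T$ spanned by its vertices; call the result $\Gamma_0$. Edges of $T$ already present have both ends among those vertices, so they lie in the spanned subtree. Hence $T\cap\Gamma_0$ is that subtree, which contains all vertices of $\Gamma_0$, so $\Gamma_0$ is connected and $T\cap\Gamma_0$ is a maximal tree of it. For each edge let $K_e$ be generated by the given finite subgroups of $G_e$ (trivial if there are none). It is finite, because $G_e$ embeds in a locally finite vertex group.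 Then let $K_v$ be generated by the given finite subgroups of $G_v$ and the images of the new $K_e$ for the finitely many edges $e$ of $\Gamma_0$ at $v$. It is finite.

**Step 3: the limit is $G$.** Larger data have more generators and relations, so the inclusions of generators induce homomorphisms, and the limit is presented by the unions. Each generator or relation at a stage is one of $G$. Conversely, $g,h\in G_v$ and their product occur for $\Gamma_0=\{v\}$, $K_v=\langle g,h\rangle$. A letter $t_e$ and a relation $t_ei_e(k)t_e^{-1}=j_e(k)$ occur when $\Gamma_0$ is $e$ together with the path in $T$ between its ends, $K_e=\langle k\rangle$, the other edge subgroups are trivial, and the $K_v$ are generated by the required images. If $e\in T$, the relation $t_e=1$ occurs there too.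

**Step 4: each $G_{\mathrm{dat}}$ is finitely generated and virtually free.** Finite generation is clear. Virtual freeness is Serre, *Trees*, II.2.6, Prop. 11, and Karrass–Pietrowski–Solitar 1973. Here is an argument in the style of Lemma A. Let $\Delta$ be a set with $\prod_v|K_v|$ elements. Each $K_v$ has a free action $\lambda_v$ on $\Delta$, since $|K_v|$ divides $|\Delta|$. For an edge $e$ from $v$ to $w$, $\lambda_v\circ i_e$ and $\lambda_w\circ j_e$ are free $K_e$-actions on $\Delta$ with equally many orbits, so there is $\tau_e\in\mathrm{Sym}(\Delta)$ with
$$\tau_e\,\lambda_v(i_e(k))\,\tau_e^{-1}=\lambda_w(j_e(k))\qquad(k\in K_e).\tag{3}$$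
We need $\tau_e=1$ on tree edges. Go through the finite tree $T\cap\Gamma_0$ outward from a root. When a new vertex $u$ is reached along a tree edge $e$, replace $\lambda_u$ by $\tau_e^{-1}\lambda_u\tau_e$ if $e$ points to $u$, and by $\tau_e\lambda_u\tau_e^{-1}$ if $e$ points away from $u$. Then (3) holds for $e$ with $\tau_e=1$. Each vertex other than the root is reached once, so no earlier choice is disturbed. After this, choose $\tau_e$ as in (3) for the edges outside $T$. The $\lambda_v$ and $t_e\mapsto\tau_e$ define a homomorphism $G_{\mathrm{dat}}\to\mathrm{Sym}(\Delta)$ that is injective on each $K_v$. Its kernel has finite index and meets trivially all conjugates of the $K_v$, which are the vertex stabilizers of the Bass–Serre tree. So the kernel acts freely on a tree and is free.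

**Step 5: conclusion.** The kernel is free and, being of finite index in a finitely generated group, finitely generated, hence LERF. By Step 3 of Lemma A, $G_{\mathrm{dat}}$ is LERF, so by (1) all its actions are sofic. Apply Theorem 1. $\square$

## 9. Separating a function from a submodule of $C[\Lambda]$

For which finite $A$ is $A\wr F$ LERA, when $F$ is free of finite rank at least $2$? Theorem 3 excludes nonabelian $A$. For abelian $A$ we shall show that $A\wr F$ is LERF. The main ingredient concerns the module of finitely supported functions.

**Lemma B.** Let $\Lambda$ be free with finite basis $S$, $C$ a finite abelian group, and $V=C[\Lambda]$ the finitely supported functions $\Lambda\to C$ with left translation $(gv)(e)=v(g^{-1}e)$. Let $M\le V$ be a finitely generated $\Lambda$-submodule and $f\in V\setminus M$. Then there is a $\Lambda$-submodule $N\supseteq M$ of finite index in $V$ with $f\notin N$.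

*Simplest case, $M=0$.* Choose a finite-index normal $\Lambda_0$ such that $\Lambda\to\Lambda/\Lambda_0$ is injective on the support of $f$, and let $N$ be the kernel of $C[\Lambda]\to C[\Lambda/\Lambda_0]$.

In general, dualize. Put $\hat C=\mathrm{Hom}(C,\mathbb Q/\mathbb Z)$. Then $\mathrm{Hom}(V,\mathbb Q/\mathbb Z)=\hat C^\Lambda$, the group of all functions $x:\Lambda\to\hat C$, through
$$\langle x,v\rangle=\sum_{e\in\Lambda}x(e)(v(e)).$$
With $(gx)(e)=x(g^{-1}e)$ we have $\langle gx,gv\rangle=\langle x,v\rangle$. Let $Z=\{x:\langle x,M\rangle=0\}$, a $\Lambda$-invariant subgroup. Membership in $Z$ is a local condition, repeated at all places of $\Lambda$. We shall need a point of $Z$ with finite orbit that does not vanish on $f$. The first thing to try is to cut a point $z\in Z$ to a finite piece and repeat the piece periodically. This breaks the local condition at the seams. For example, let $\Lambda=\mathbb Z$, $C=\mathbb Z/2$, and let $M$ be generated by $\delta_0+\delta_1+\delta_2$. Then $Z$ consists of the $0$–$1$ sequences with $x(n)+x(n+1)+x(n+2)=0$. The sequence $z=\dots110110\dots$ with $z(0)=z(1)=1$ lies in $Z$ and reads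 $1101$ on $\{0,1,2,3\}$; repeated with period $4$, the places $3,4,5$ read $1,1,1$, with sum $1\ne0$.

What works is to let the local patterns themselves be the states of a finite machine, in which each generator *permutes* the states. As $\Lambda$ is free, the permutations for the different generators may be chosen independently.

**Proof of Lemma B.** **Step 1: local patterns.** Since $f\notin M$, the element $f+M$ of $V/M$ is nonzero, and $\mathbb Q/\mathbb Z$ is an injective cogenerator for abelian groups. So some homomorphism $V/M\to\mathbb Q/\mathbb Z$ is nonzero on it: there is $z\in Z$ with $\langle z,f\rangle\ne0$. Let $W$ be a ball around $1$ in $\Lambda$ (word length for $S$) that contains the supports of $f$ and of module generators $m_1,\dots,m_l$ of $M$. Let $Q=\{x|_W:x\in Z\}$, a finite group as a subgroup of $\hat C^W$. Then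
$$\text{if } x\in\hat C^\Lambda \text{ and } (gx)|_W\in Q \text{ for all } g\in\Lambda,\text{ then } x\in Z.\tag{4}$$
Indeed, $\langle x,g^{-1}m_i\rangle=\langle gx,m_i\rangle$ depends only on $(gx)|_W$, which is $y|_W$ for some $y\in Z$, so it equals $\langle y,m_i\rangle=0$. The elements $g^{-1}m_i$ generate $M$ as a group.

**Step 2: each generator permutes the patterns.** For $s\in S$ let
$$Q_s=\{(x|_W,(s^{-1}x)|_W):x\in Z\}\le Q\times Q,\qquad (s^{-1}x)(w)=x(sw).$$
Both coordinate projections $Q_s\to Q$ are surjective homomorphisms, the second because $s^{-1}Z=Z$. So all fibers of both have $|Q_s|/|Q|\ge1$ elements. Viewed as a bipartite graph between two copies of $Q$, $Q_s$ is regular of positive degree, so by Hall's marriage theorem it has a perfect matching: there is a permutation $\tau_s$ of $Q$ with $(q,\tau_s(q))\in Q_s$ for all $q\in Q$. As $\Lambda$ is free on $S$, the rule $q\cdot s=\tau_s(q)$ defines a right action of $\Lambda$ on $Q$. (For $M=0$, $\Lambda=\mathbb Z$, $S=\{1\}$, $W=\{-1,0,1\}$, the pairs in $Q_s$ are $((a,b,c),(b,c,d))$ and one matching is $(a,b,c)\mapsto(b,c,a)$.)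

**Step 3: read off a new function.** Put $q_0=z|_W$, $\theta(e)=q_0\cdot e$, and $x'(e)=\theta(e)(1)$. By construction $(\theta(e),\theta(es))\in Q_s$ for all $e\in\Lambda$, $s\in S$. We claim
$$x'(ew)=\theta(e)(w)\qquad(e\in\Lambda,\ w\in W).\tag{5}$$
Induct on $|w|$; the case $w=1$ is the definition. Subwords of a reduced word for $w\in W$ lie in the ball $W$.

* If $w=sw'$ with $s\in S$, $|w'|<|w|$: choose $x\in Z$ with $x|_W=\theta(e)$ and $(s^{-1}x)|_W=\theta(es)$. By induction $x'(ew)=x'(es\,w')=\theta(es)(w')=(s^{-1}x)(w')=x(sw')=\theta(e)(w)$.
* If $w=s^{-1}w'$ with $s\in S$, $|w'|<|w|$: choose $x\in Z$ with $x|_W=\theta(es^{-1})$ and $(s^{-1}x)|_W=\theta(e)$. By induction $x'(ew)=x'(es^{-1}w')=\theta(es^{-1})(w')=x(w')=x(sw)=(s^{-1}x)(w)=\theta(e)(w)$.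

**Step 4: $x'$ lies in $Z$, sees $f$, and has a finite orbit.** By (5), $(e^{-1}x')|_W=\theta(e)\in Q$ for all $e$, so $x'\in Z$ by (4). Taking $e=1$, $x'|_W=q_0=z|_W$, so $\langle x',f\rangle=\langle z,f\rangle\ne0$. Let $\Lambda_0$ be the kernel of the action on $Q$, of finite index in $\Lambda$. For $g\in\Lambda_0$,
$$(g^{-1}x')(e)=x'(ge)=\big((q_0\cdot g)\cdot e\big)(1)=(q_0\cdot e)(1)=x'(e).$$
So $\Lambda_0$ fixes $x'$, and the orbit $\Lambda x'$ is finite. It lies in $Z$.

**Step 5: the submodule.** Let $N=\{v\in V:\langle gx',v\rangle=0\ \text{for all } g\in\Lambda\}$. Since $\langle gx',hv\rangle=\langle h^{-1}gx',v\rangle$, it is a $\Lambda$-submodule. It contains $M$ because $\Lambda x'\subseteq Z$, and $f\notin N$. It is a finite intersection of kernels of homomorphisms from $V$ into the $|C|$-torsion of $\mathbb Q/\mathbb Z$, which is finite, so it has finite index. $\square$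

## 10. The dichotomy for $A\wr F$

**Theorem 5.** Let $A$ be a finite group, $F$ free of finite rank $\ge2$, $G=A\wr F$. All actions of $G$ are sofic, and the following are equivalent: (a) $A$ is abelian; (b) $G$ is LERF; (c) $G$ is LERA; (d) $G$ is residually finite; (e) $G$ is residually amenable.

**Proof.** All actions are sofic by Theorem 2. We saw (b)$\Rightarrow$(c) and (c)$\Rightarrow$(e) in Section 1. For (b)$\Rightarrow$(d), apply LERF to $H=1$ and pass to cores; (d)$\Rightarrow$(e) holds because finite groups are amenable; (e)$\Rightarrow$(a) is Theorem 3, since $F$ is nonamenable. It remains to prove (a)$\Rightarrow$(b).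

Let $A$ be finite abelian, $V=A[F]$ (the group $\bigoplus_FA$, written additively, with $F$ acting by left translation), $G=V\rtimes F$, and $\pi:G\to F$ the projection. Let $H\le G$ be finitely generated and $g\in G\setminus H$. We seek a finite-index $U\supseteq H$ with $g\notin U$. Put $P=\pi(H)$, which is finitely generated, and $M=H\cap V$.

**Step 1: reduce to $g\in V$.** If $\pi(g)\notin P$, then as $F$ is LERF there is a finite-index $P'\supseteq P$ in $F$ with $\pi(g)\notin P'$, and $U=\pi^{-1}(P')$ works. Otherwise $\pi(g)=\pi(h)$ with $h\in H$. Replacing $g$ by $gh^{-1}$ changes nothing, since $U\supseteq H$ contains $g$ if and only if it contains $gh^{-1}$. So let $g=f\in V\setminus M$.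

**Step 2: split $H$, compatibly with a finite-index subgroup of $F$.** By M. Hall's theorem, $P$ is a free factor of a finite-index subgroup $F'=P*R\le F$. As $P$ is free, there is a homomorphism $\sigma:P\to H$ with $\pi\sigma=\mathrm{id}$. Extend it to $\sigma:F'\to V\rtimes F'$ by $\sigma(r)=r$ for $r\in R$; then $\pi\sigma=\mathrm{id}$ on $F'$. Each $\sigma(e)$ has the form $ve$ with $v\in V$. As $V$ is abelian, conjugation by $\sigma(e)$ on $V$ is the module action of $e$. For $h\in H$ we have $h\,\sigma(\pi(h))^{-1}\in H\cap V=M$, so $H=M\sigma(P)$. And $\sigma(P)\le H$ normalizes $M=H\cap V$, so $M$ is a $P$-submodule of $V$.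

**Step 3: $M$ is a finitely generated $P$-module.** Let $h_i=m_i\sigma(p_i)$, with $m_i\in M$, $p_i\in P$, be finitely many generators of $H$, and let $M_0\le M$ be the $P$-submodule generated by the $m_i$. As $M_0$ is $P$-invariant, $M_0\sigma(P)$ is a subgroup. It contains all $h_i$ and is contained in $H$, so it equals $H$. If $m\in M$, write $m=m_0\sigma(p)$ with $m_0\in M_0$; applying $\pi$ gives $p=1$, so $m\in M_0$. Hence $M_0=M$.

**Step 4: enlarge $P$ to finite index without absorbing $f$.** Lemma B asks for a module over a group for which $V$ has the form $C[\Lambda]$ with $C$ finite, and $P$ may have infinite index in $F$. We cannot simply pass to the $F'$-module generated by $M$. If $A=\mathbb Z/2$, $P=1$, $M=\{0,\delta_1\}$, $F'=F$ and $f=\delta_c$ with $c\ne1$, that module is $V\ni f$. The cure there is a finite-index subgroup without $c$, and this is what we do in general.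

Finitely many module generators of $M$, and $f$, are supported in finitely many distinct cosets $Pc_1,\dots,Pc_k$ of $P\backslash F$. For $i\ne j$ we have $c_ic_j^{-1}\notin P$. Since $F$ is LERF, we can intersect $F'$ with finitely many finite-index subgroups that contain $P$ and get a finite-index $F''$ with $P\le F''\le F'$ and $c_ic_j^{-1}\notin F''$ for $i\ne j$. So the cosets $F''c_i$ are distinct. Put $V_1=\bigoplus_iA[Pc_i]$. It is $P$-invariant, so $M\le V_1$, and $f\in V_1$.

Let $t$ run over representatives of the left cosets $F''/P$, with $1$ representing $P$. The sets $tPc_i$ are pairwise disjoint: $tPc_i\subseteq F''c_i$ determines $i$, and then $tP$ determines $t$. They cover $\bigcup_iF''c_i$. Hence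
$$\bigoplus_iA[F''c_i]=\bigoplus_t tV_1 .$$
Let $M''$ be the $F''$-module generated by $M$. Since $tpM=tM$ for $p\in P$, we have $M''=\sum_t tM$, and as $tM\le tV_1$ the sum is direct: $M''=\bigoplus_ttM$. An element $\sum_ttm_t$ of $M''$ that lies in $V_1$ has zero components for $t\ne1$, so it is $m_1\in M$. Hence $M''\cap V_1=M$, and $f\notin M''$.

**Step 5: apply Lemma B.** As an $F''$-module,
$$V=\bigoplus_{d\in F''\backslash F}A[F''d]\cong C[F''],\qquad C=A^{[F:F'']},$$
since right translation by $d$ identifies the left $F''$-sets $F''$ and $F''d$. The group $C$ is finite abelian, $F''$ is free of finite rank, and $M''$ is generated over $F''$ by the finitely many $P$-module generators of $M$. By Lemma B there is an $F''$-submodule $N\supseteq M''$ of finite index in $V$ with $f\notin N$.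

**Step 6: the finite-index subgroup.** Put $U=N\sigma(F'')$. It is a subgroup, because conjugation by $\sigma(e)$ acts on $N$ as $e\in F''$. It contains $M\sigma(P)=H$. If $n\sigma(e)\in V$ then $e=1$, so $U\cap V=N\not\ni f$ and $f\notin U$. Finally $\pi^{-1}(F'')=V\sigma(F'')$ has index $[F:F'']$ in $G$ and contains $U$ with index $[V:N]$, so $[G:U]=[F:F'']\,[V:N]<\infty$. So $G$ is LERF. $\square$

**Remark (the rank hypothesis).** For $F=\mathbb Z$ and any finite $A$, the group $A\wr\mathbb Z$ is an extension of a locally finite group by $\mathbb Z$, hence amenable, hence LERA, even when $A$ is nonabelian; so (c) does not imply (a) in rank $1$. For rank $\ge2$, the groups $A\wr F$ with $A$ finite are counterexamples to "all actions sofic implies LERA" exactly when $A$ is nonabelian.
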